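\title{Trees on which the isolation game lasts longer than $3n/7$}

\begin{abstract}
In the isolation game two players alternately choose vertices of a graph $G$ until no edge is left outside the closed neighborhood of the chosen set; Dominator wants to finish quickly and Staller wants to delay. We show that the proposed upper bound $\lceil \frac37 n\rceil$ on the length of this game, for graphs of order $n$ without $K_2$-components, is false whichever player starts. It fails for a tree of order $210$, and for every $n\ge 30$ there is a tree of order $n$ and maximum degree at most $4$ on which the game lasts at least $13\lfloor n/30\rfloor$ moves. The proof follows a half-integral potential whose fractional part records which player wins the last contested move.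
\end{abstract}

\section{The isolation game and the bound $3n/7$}\label{sec:intro}

All graphs are finite and simple. We write $n(G)=|V(G)|$ for the order of $G$, $N[v]$ for the set consisting of a vertex $v$ and its neighbors, and $N[S]=\bigcup_{v\in S}N[v]$ for $S\subseteq V(G)$. A set $S$ is \emph{isolating} if $G-N[S]$ has no edges; in other words, $N[S]$ contains an end of every edge of $G$. This relaxes domination, which asks that $G-N[S]$ have no vertices.

In the \emph{isolation game} on $G$, two players, Dominator and Staller, alternately choose vertices. When $S$ is the set chosen so far, a vertex is \emph{marked} if it lies on no edge of $G-N[S]$, that is, if it belongs to $N[S]$ or is an isolated vertex of $G-N[S]$. A move is \emph{legal} if it enlarges the set of marked vertices. The game ends when no legal move remains, which happens exactly when $S$ is isolating. Dominator (he) wants the game to end in as few moves as possible, and Staller (she) wants it to last as long as possible. The number of moves under optimal play is denoted by $\iota_{\rm g}(G)$ when Dominator moves first (the D-game) and by $\iota_{\rm g}'(G)$ when Staller moves first (the S-game).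

How long can the game last on a graph of order $n$? It is known that $\iota_{\rm g}(G)\le\frac12 n(G)$ for every graph $G$. On the disjoint union $kK_2$ of $k$ edges every move disposes of exactly one edge, so both games last $k=\frac12 n$ moves; these graphs leave the players no choice, and it is natural to exclude $K_2$-components. The ratio $\frac12$ still occurs on small connected graphs. On $C_6$ the first move leaves a path of three unmarked vertices, Staller marks only one end of it by playing a neighbor of the first move, and a third move is needed for the last edge; thus $\iota_{\rm g}(C_6)=3$. On $P_4$ Staller opens at a leaf and leaves one edge, so $\iota_{\rm g}'(P_4)=2$. For large orders one looks for components that cost many moves no matter who enters them first. The path $P_4$ is not of this kind, since Dominator clears it by one move at an inner vertex. The path $P_7$ is: both games on $kP_7$ last exactly $3k=\frac37 n$ moves (Proposition~\ref{prop:P7}). The following problem is posed in~\cite{BDJKR}: prove or disprove that every graph $G$ with no $K_2$-component satisfies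
\begin{equation}\label{eq:bound}
\iota_{\rm g}(G)\le\Bigl\lceil \tfrac37\,n(G)\Bigr\rceil
\qquad\text{and}\qquad
\iota_{\rm g}'(G)\le\Bigl\lceil \tfrac37\,n(G)\Bigr\rceil .
\end{equation}
The examples above fit this bound tightly: $\lceil 18/7\rceil=3$ for $C_6$, $\lceil 12/7\rceil=2$ for $P_4$, and $kP_7$ gives equality with no rounding, while $kK_2$ violates the bound as soon as $k\ge7$.

We show that both inequalities in \eqref{eq:bound} are false, already for trees. Let $T$ be the tree on $15$ vertices obtained from two disjoint paths $P_7$, each written $q\,p\,x\,b\,x'\,p'\,q'$, by adding a vertex $v$ adjacent to exactly the two middle vertices $b^1$ and $b^2$ (Figure~\ref{fig:T}). For $m\ge1$, let $\mathcal G_m$ be the class of graphs obtained as follows: take disjoint copies $T_1,\dots,T_m$ of $T$, with $v_i$ the vertex $v$ of $T_i$; add a possibly empty set $R$ of new vertices; and add an arbitrary set of edges with both ends in $\{v_1,\dots,v_m\}\cup R$. Such a graph has order $15m+|R|$.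

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1,yscale=0.8]
\foreach \y in {1,-1}{
  \draw (-3,\y)--(3,\y);
  \foreach \x in {-3,...,3} \node[circle,fill,inner sep=1.6pt] at (\x,\y) {};
}
\draw (0,1)--(0,-1);
\draw[dashed] (-1.6,0)--(1.6,0);
\node[circle,fill,inner sep=1.6pt] at (0,0) {};
\node[above right] at (0,0) {$v$};
\foreach \x/\s in {-3/q,-2/p,-1/x,0/{b^1},1/{x'},2/{p'},3/{q'}} \node[above] at (\x,1.05) {$\s$};
\node[below] at (0,-1.05) {$b^2$};
\end{tikzpicture}
\caption{The tree $T$: two paths on seven vertices whose middle vertices $b^1,b^2$ are joined through a vertex $v$. When copies of $T$ are combined into a larger graph, new edges (dashed) meet a copy only at $v$.}\label{fig:T}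
\end{figure}

\begin{theorem}\label{thm:class}
For every $G\in\mathcal G_m$,
\[
\iota_{\rm g}(G)\ge\Bigl\lfloor\tfrac{13m}{2}\Bigr\rfloor
\qquad\text{and}\qquad
\iota_{\rm g}'(G)\ge\Bigl\lceil\tfrac{13m}{2}\Bigr\rceil .
\]
\end{theorem}

The two paths of $T$ account for six moves on $14$ vertices, as in $kP_7$. The vertex $v$ raises the bound $\frac37 n$ by $\frac37$, but it earns Staller half a move. The surplus is $\frac12-\frac37=\frac1{14}$ per copy, so fourteen copies gain a whole move.

\begin{corollary}\label{cor:210}
Let $G_m$ be the tree of order $15m$ obtained from $T_1,\dots,T_m$ by adding the edges $v_iv_{i+1}$ for $1\le i<m$.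
\begin{itemize}
\item[(a)] The tree $G_{14}$ has order $210$ and satisfies $\iota_{\rm g}(G_{14})\ge 91$ and $\iota_{\rm g}'(G_{14})\ge 91$, whereas $\lceil\frac37\cdot210\rceil=90$. Both inequalities in \eqref{eq:bound} fail for this tree.
\item[(b)] The tree $G_7$ has order $105$ and satisfies $\iota_{\rm g}'(G_7)\ge46$, whereas $\lceil\frac37\cdot105\rceil=45$.
\end{itemize}
\end{corollary}

\begin{theorem}\label{thm:alln}
For every $n\ge30$ there is a tree $G$ of order $n$ and maximum degree at most $4$ with $\iota_{\rm g}(G)\ge13\lfloor n/30\rfloor$ and $\iota_{\rm g}'(G)\ge13\lfloor n/30\rfloor$. Consequently:
\begin{itemize}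
\item[(a)] for every $n\ge2820$ some tree of order $n$ violates both inequalities in \eqref{eq:bound};
\item[(b)] for $n=30k$ this tree has $\iota_{\rm g}(G)\ge\frac37n+\frac{n}{210}$, so the excess over $\frac37n$ grows linearly;
\item[(c)] no bound $\iota_{\rm g}(G)\le c\,n(G)+C$ with constants $c<\frac{13}{30}$ and $C$ holds, even for trees of maximum degree at most $4$.
\end{itemize}
\end{theorem}

\section{The game on sets of unmarked vertices}\label{sec:states}

Fix a graph $G$ with vertex set $V$. The future of the game should depend only on which vertices are still unmarked. We make this precise, and in doing so we allow starting positions that need not arise in actual play.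

For $A\subseteq V$ let $\operatorname{core}(A)$ be the set of non-isolated vertices of the induced subgraph $G[A]$. If $A'\subseteq A$, then $\operatorname{core}(A')\subseteq\operatorname{core}(A)$. Moreover, for all $A,B\subseteq V$,
\begin{equation}\label{eq:core}
\operatorname{core}\bigl(\operatorname{core}(A)\setminus B\bigr)=\operatorname{core}(A\setminus B).
\end{equation}
The inclusion $\subseteq$ holds by monotonicity. Conversely, a vertex of $\operatorname{core}(A\setminus B)$ has a neighbor in $A\setminus B$; these two adjacent vertices both lie in $\operatorname{core}(A)\setminus B$, so the vertex belongs to the left-hand side.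

A \emph{state} is a set $U\subseteq V$ with $\operatorname{core}(U)=U$. By \eqref{eq:core} with $B=\emptyset$, every core is a state. For a state $U$ and a vertex $w$ put
\[
U_w=\operatorname{core}(U\setminus N[w]).
\]
After the vertices of $S$ have been chosen, the set of unmarked vertices is the state $U=\operatorname{core}(V\setminus N[S])$, and by \eqref{eq:core} choosing $w$ next replaces $U$ by $U_w$. The move is legal if and only if $U_w\ne U$, and this holds if and only if $N[w]\cap U\ne\emptyset$: if $N[w]$ misses $U$ then $U_w=\operatorname{core}(U)=U$, and otherwise $U_w\subseteq U\setminus N[w]$ is smaller than $U$. Note that $w$ itself may be marked. Every vertex of $U$ is a legal move, so the game ends exactly at $U=\emptyset$.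

For an arbitrary state $U$ we therefore call $w$ \emph{legal at $U$} if $N[w]\cap U\neq\emptyset$, and we let $F_D(U)$ and $F_S(U)$ be the numbers of remaining moves under optimal play from $U$ with Dominator, respectively Staller, to move. Thus $F_D(\emptyset)=F_S(\emptyset)=0$, and for $U\ne\emptyset$
\begin{equation}\label{eq:rec}
F_D(U)=1+\min_w F_S(U_w),\qquad F_S(U)=1+\max_w F_D(U_w),
\end{equation}
where $w$ ranges over the vertices legal at $U$. In this notation $\iota_{\rm g}(G)=F_D(\operatorname{core}(V))$ and $\iota_{\rm g}'(G)=F_S(\operatorname{core}(V))$. By \eqref{eq:core}, two consecutive moves can be evaluated at once: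
\begin{equation}\label{eq:two}
(U_w)_z=\operatorname{core}\bigl(U\setminus(N[w]\cup N[z])\bigr).
\end{equation}

The next lemma says that marking extra vertices for free never lengthens the game. It will let us ignore the part of a graph in $\mathcal G_m$ over which we have no control.

\begin{lemma}[Continuation principle]\label{lem:cont}
If $U'\subseteq U$ are states, then $F_D(U')\le F_D(U)$ and $F_S(U')\le F_S(U)$.
\end{lemma}

\begin{proof}
We prove both inequalities together by induction on $|U|$. They are trivial if $U'=\emptyset$, so let $U'\ne\emptyset$. By monotonicity of the core, $U'_w\subseteq U_w$ for every vertex $w$.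

Let $w$ be an optimal move for Staller at $U'$. It is legal at $U$, because $N[w]\cap U\supseteq N[w]\cap U'\ne\emptyset$, and so $|U_w|<|U|$. By induction and \eqref{eq:rec},
\[
F_S(U')=1+F_D(U'_w)\le 1+F_D(U_w)\le F_S(U).
\]

Now let $w$ be an optimal move for Dominator at $U$; again $|U_w|<|U|$. If $w$ is legal at $U'$, he copies it, and $F_D(U')\le1+F_S(U'_w)\le1+F_S(U_w)=F_D(U)$. The move cannot be copied when $N[w]\cap U'=\emptyset$, but then the smaller game is already a move ahead: $U'\subseteq U\setminus N[w]$ gives $U'=\operatorname{core}(U')\subseteq U_w$. Let $z$ be any move legal at $U'$. Then $U'_z\subseteq U'\subseteq U_w$, and $F_D(U')\le1+F_S(U'_z)\le1+F_S(U_w)=F_D(U)$.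
\end{proof}

\section{Legs, the path $P_7$ and the extra vertex}\label{sec:legs}

Our graphs contain distinguished paths $q\,p\,x\,b\,x'\,p'\,q'$: the components of $kP_7$, or the two paths in each copy of $T$. The middle vertex $b$ of such a path is a \emph{center}, and $L=\{x,p,q\}$ and $L'=\{x',p',q'\}$ are the \emph{legs} at $b$. The only edges at vertices of $L$ are $bx$, $xp$ and $pq$, so
\[
N[q]=\{p,q\},\qquad N[p]=\{x,p,q\},\qquad N[x]=\{b,x,p\}.
\]
In particular, for $w\in L$ the set $L\setminus N[w]$ has at most one vertex, and the only neighbor outside $L$ that this vertex can have is $b$. Hence:
\begin{equation}\label{eq:dead}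
\text{once a vertex of $L$ has been played and $b$ is marked, all of $L$ is marked.}
\end{equation}

Let $U$ be a state. A leg $L$ is \emph{full}, \emph{half} or \emph{empty} if $U\cap L$ equals $L$, $\{p,q\}$ or $\emptyset$. A center $b$ is \emph{open} if $N[b]\cap U\subseteq\{x,x'\}$ and each of its legs is full, half or empty. Since $b\notin U$, the unmarked part of a leg at an open center is either empty or a component of $G[U]$.

\begin{lemma}\label{lem:legs}
Let $b$ be an open center at a state $U$ and let $L$ be a leg at $b$.
\begin{itemize}
\item[(a)] If $L$ is full or half, then every $w\in L$ is legal and $U_w=U\setminus L$.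
\item[(b)] If $L$ is empty, then no vertex of $L$ is legal.
\item[(c)] The center $b$ is legal if and only if it has a full leg; playing it turns each of its full legs into a half leg and changes nothing else.
\end{itemize}
\end{lemma}

\begin{proof}
For $w\in L$ we have $p\in N[w]\subseteq L\cup\{b\}$, and $b\notin U$. If $L$ is empty, then $N[w]$ misses $U$, which is (b). If $L$ is full or half, then $p\in U$, so $w$ is legal; the leg becomes empty by \eqref{eq:dead}, and the other components of $G[U]$ do not meet $N[w]$. This is (a). For (c), the set $N[b]\cap U$ consists of the vertices $x$ of the full legs at $b$, and deleting $x$ from a full leg leaves the edge $pq$.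
\end{proof}

So a half leg costs exactly one move, whoever plays. A full leg costs one move if a vertex in it is played first, and two moves if its center is played first, though the move at the center may be shared by two full legs. The path $P_7$ shows this accounting in its simplest form.

\begin{proposition}\label{prop:P7}
For every $k\ge1$, $\iota_{\rm g}(kP_7)=\iota_{\rm g}'(kP_7)=3k$.
\end{proposition}

\begin{proof}
Call a state \emph{clean} if each component is either entirely unmarked (\emph{untouched}) or has an open center without full legs, and give a clean state the value $3\cdot\#\{\text{untouched components}\}+\#\{\text{half legs}\}$. The initial state is clean with value $3k$, and a clean state is empty exactly when its value is $0$. At a nonempty clean state a \emph{quiet} move is available: the center of an untouched component, which leaves two half legs, or a vertex of a half leg. A quiet move leads to a clean state and lowers the value by $1$. By Lemma~\ref{lem:legs}, every other legal move is a vertex $w$ in a leg $L$ of an untouched component; it leaves the other leg $L'$ unmarked.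

Let Staller play quietly at clean states and answer such a move $w$ by the center $b$, which is legal since $x'$ is unmarked. By \eqref{eq:dead}, $L$ is then empty and $L'$ is half, so two moves have lowered the value by $2$. With this strategy the game lasts exactly $3k$ moves. Let Dominator, in turn, play quietly at clean states and answer such a move $w$ by $x'$. This marks $b,x',p'$, isolates $q'$, and empties $L$ by \eqref{eq:dead}, so two moves have lowered the value by $3$. With this strategy the game lasts at most $3k$ moves. Neither argument depends on who starts.
\end{proof}

On $kP_7$ neither player gains by entering a component first. The vertex $v$ of $T$ breaks this balance, because it gives Staller a move that marks the two centers and leaves all four legs full.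

\begin{example}[Staller enters $T$ first]\label{ex:S}
Staller opens the S-game on $T$ at $v$. Both centers are now open with two full legs each. From here on she answers a move in a full leg by playing the center of that leg, and otherwise she plays a center with two full legs or a vertex of a half leg. At each of Dominator's turns every center has two full legs or none. A pair of full legs is cleared by three moves: either the center and one move in each half leg, or a move in one leg, the center, and a move in the remaining half leg. The game lasts $1+3+3=7$ moves, one more than on $2P_7$.
\end{example}

\begin{example}[Dominator enters $T$ first]\label{ex:D}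
Suppose Dominator plays in a leg $L$ at the center $b$ of $T$, and let $\bar b$ be the other center. Staller can still play $v$, because $\bar b$ is unmarked. By \eqref{eq:dead} the leg $L$ is now empty, and three full legs remain: a pair at $\bar b$ and a lone one at $b$. The lone leg is contested. It costs one move if Dominator plays in it and two moves if Staller plays $b$ first. On a single copy it is Dominator's turn; he clears the lone leg, and the game lasts $2+1+3=6$ moves.

On two disjoint copies $T_1,T_2$, after the same exchange in $T_1$, there are two contested objects, the lone leg and the untouched copy $T_2$, and Dominator can take only one of them. If he clears the lone leg, Staller plays $v_2$; four moves have been made, three pairs of full legs remain, and the strategy of Example~\ref{ex:S} yields $4+9=13$ moves. If he plays in a leg of $T_2$, she replies $v_2$ and there are two lone legs; he clears one, and she plays the center of the other. Six moves have been made, two pairs of full legs and a half leg remain, and the total is $6+6+1=13$.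
\end{example}

These are only two of Dominator's lines of play, but they show the mechanism. Contested objects are worth one move more when Staller reaches them first, and the players reach them alternately, so each is worth the average of its two costs. A lone full leg is worth $\frac{1+2}2=\frac32$, and an untouched copy of $T$ is worth $\frac{6+7}{2}=\frac{13}2$. A pair of full legs is worth $3=2\cdot\frac32$, so every full leg may be given weight $\frac32$, lone or not.

\section{A half-integral potential}\label{sec:potential}

Fix $G\in\mathcal G_m$ and let $W=\{v_1,\dots,v_m\}\cup R$. The edges inside $W$ are arbitrary, and we cannot follow the game on them. We remove the difficulty by declaring $W$ marked from the start, which by Lemma~\ref{lem:cont} can only help Dominator. Let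
\[
U_0=V(G)\setminus W .
\]
Because every added edge has both ends in $W$, the graph $G[U_0]$ is a disjoint union of $2m$ paths $P_7$, so $U_0$ is a state, and
\begin{equation}\label{eq:nbhd}
\begin{gathered}
N[r]\cap U_0=\emptyset\ \ (r\in R),\qquad N[v_i]\cap U_0=\{\text{the two centers of }T_i\},\\
N[b]=\{b,x,x',v_i\}\ \text{ for a center $b$ of $T_i$.}
\end{gathered}
\end{equation}
Thus at a state $U\subseteq U_0$ no vertex of $R$ is legal, and a move at a vertex of $T_i$ changes $U$ only inside $T_i$.

We now single out the positions that occur when Staller follows the examples. A set $U\subseteq U_0$ is \emph{good} if every copy $T_i$ is either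
\begin{itemize}
\item \emph{fresh}: all $14$ vertices of $T_i-v_i$ belong to $U$; or
\item \emph{opened}: neither center of $T_i$ belongs to $U$, and each of its four legs is full, half or empty.
\end{itemize}
The components of $G[U]$ are then paths on $7$, $3$ or $2$ vertices, so a good set is a state. Since $v_i\notin U$, the centers of an opened copy are open, and Lemma~\ref{lem:legs} applies to them. For a good state $U$, let $t$ be the number of fresh copies, and let $f$ and $h$ be the numbers of full legs and of half legs in opened copies. The \emph{potential} of $U$ is
\[
\Psi(U)=\tfrac{13}2\,t+\tfrac32\,f+h .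
\]
It is a multiple of $\frac12$, and since $2\Psi=13t+3f+2h$, it is an integer exactly when $t+f$ is even. Centers with two full legs do not affect the parity of $f$, so $\Psi$ is an integer exactly when the number of contested objects, fresh copies and lone full legs, is even. If that number is odd, the player to move should win the odd one out, which suggests rounding down for Dominator and up for Staller.

\begin{lemma}\label{lem:moves}
Let $U$ be a good state. Every vertex $w$ legal at $U$ is of one of the seven types in Table~\ref{tab:moves}, and every vertex of one of these types is legal. For types \textup{1--5} the state $U_w$ is good. For types \textup{6} and \textup{7}, with $w\in V(T_i)$, the vertex $v_i$ is legal at $U_w$ and the state $(U_w)_{v_i}$ is good. In each case the potential of the new good state is $\Psi(U)-d$ with $d$ as in the table.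
\end{lemma}

\begin{table}[ht]
\centering
\begin{tabular}{clll}
\hline
type & move $w$ & change & drop $d$\\
\hline
1 & $v_i$, with $T_i$ fresh & fresh $\to$ 4 full & $\frac{13}2-6=\frac12$\\[2pt]
2 & open center, one full leg & full $\to$ half & $\frac32-1=\frac12$\\[2pt]
3 & open center, two full legs & 2 full $\to$ 2 half & $3-2=1$\\[2pt]
4 & in a half leg & half $\to$ empty & $1$\\[2pt]
5 & in a full leg, copy opened & full $\to$ empty & $\frac32$\\[2pt]
\hline
6 & center of fresh $T_i$, then $v_i$ & fresh $\to$ 2 full, 2 half & $\frac{13}2-5=\frac32$\\[2pt]
7 & in a leg of fresh $T_i$, then $v_i$ & fresh $\to$ 3 full, 1 empty & $\frac{13}2-\frac92=2$\\[2pt]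
\hline
\end{tabular}
\caption{The legal moves at a good state and the drop of the potential $\Psi$. In types 6 and 7 the drop is measured after the reply $v_i$, that is, after two moves.}\label{tab:moves}
\end{table}

\begin{proof}
Vertices of $R$ are not legal, so let $w\in V(T_i)$; only $T_i$ changes.

Suppose $T_i$ is opened. Then $v_i$ is not legal, since both centers are outside $U$. By Lemma~\ref{lem:legs}, the legal vertices of $T_i$ are the centers with one or two full legs and the vertices of half and full legs, and their effect is the one listed for types 2--5.

Suppose $T_i$ is fresh. All vertices of $T_i$ are legal. The move $v_i$ deletes the two centers from $U$ and leaves four paths on three vertices, which is type~1. Otherwise $w$ lies on one of the two paths of $T_i$. Let $b$ be the center of this path and $\bar b$ the other center. The path through $\bar b$ is a component of $G[U]$ disjoint from $N[w]$, so $\bar b\in U_w$ and $v_i$ is legal at $U_w$. By \eqref{eq:two} and \eqref{eq:nbhd},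
\[
(U_w)_{v_i}=\operatorname{core}\bigl(U\setminus(N[w]\cup\{b,\bar b\})\bigr).
\]
Both centers are removed and both legs at $\bar b$ stay full. If $w=b$, then $x$ and $x'$ are also removed and the legs at $b$ become half, which is type~6. If $w$ lies in a leg $L$ at $b$, then $N[w]\subseteq L\cup\{b\}$, so the other leg at $b$ stays full, and $L$ is empty by \eqref{eq:dead}. This is type~7.
\end{proof}

A player who lowers $\Psi$ by exactly $1$ neither gains nor loses. A drop of $\frac12$ gains half a move for Staller, and a drop of $\frac32$ gains half a move for Dominator. The proof below shows that Staller can win back each half move that Dominator takes. The states after moves of types 6 and 7 are not good and have no potential, so there we look one move further.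

\begin{proposition}\label{prop:main}
For every good state $U$,
\[
F_D(U)\ge\lfloor\Psi(U)\rfloor\qquad\text{and}\qquad F_S(U)\ge\lceil\Psi(U)\rceil .
\]
\end{proposition}

\begin{proof}
We prove both bounds together by induction on $|U|$. For $U=\emptyset$ all quantities are $0$. Let $U\ne\emptyset$ and $\Psi=\Psi(U)$. As $\Psi$ is a multiple of $\frac12$,
\begin{equation}\label{eq:round}
\lfloor\Psi+\tfrac12\rfloor=\lceil\Psi\rceil,\qquad \lceil\Psi-\tfrac12\rceil=\lfloor\Psi\rfloor .
\end{equation}

\emph{Staller to move.} Suppose first that $\Psi$ is not an integer, so that $t+f$ is odd. If $t\ge1$, a move of type~1 is available. If $t=0$, then $f$ is odd; each open center has zero, one or two full legs, so some center has exactly one, and a move of type~2 is available. In both cases Staller has a legal move $w$ to a good state of potential $\Psi-\frac12$. By \eqref{eq:rec}, induction and \eqref{eq:round},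
\[
F_S(U)\ge1+F_D(U_w)\ge1+\lfloor\Psi-\tfrac12\rfloor=\lfloor\Psi+\tfrac12\rfloor=\lceil\Psi\rceil .
\]
Suppose next that $\Psi$ is an integer. Since $U\ne\emptyset$, there is a fresh copy, a full leg in an opened copy, or a half leg, and accordingly a move $w$ of type 1, of type 2 or 3, or of type 4. Its drop is at most $1$, so $F_S(U)\ge1+F_D(U_w)\ge1+\lfloor\Psi-1\rfloor=\Psi=\lceil\Psi\rceil$.

\emph{Dominator to move.} By \eqref{eq:rec} we must show $1+F_S(U_w)\ge\lfloor\Psi\rfloor$ for every legal $w$. If $w$ is of type 1--5, then $U_w$ is good with potential at least $\Psi-\frac32$, and by induction and \eqref{eq:round}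
\[
1+F_S(U_w)\ge1+\lceil\Psi-\tfrac32\rceil=\lceil\Psi-\tfrac12\rceil=\lfloor\Psi\rfloor .
\]
If $w\in V(T_i)$ is of type 6 or 7, Staller may reply $v_i$, reaching a good state $U''=(U_w)_{v_i}$ with $|U''|<|U|$ and potential at least $\Psi-2$. Hence
\[
1+F_S(U_w)\ge2+F_D(U'')\ge2+\lfloor\Psi-2\rfloor=\lfloor\Psi\rfloor .
\]
By Lemma~\ref{lem:moves} there are no other legal moves.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
The state $U_0$ is good with all $m$ copies fresh, so $\Psi(U_0)=\frac{13m}2$. Every vertex of $U_0$ has a neighbor, so $U_0\subseteq\operatorname{core}(V(G))$. Lemma~\ref{lem:cont} and Proposition~\ref{prop:main} give $\iota_{\rm g}(G)\ge F_D(U_0)\ge\lfloor\frac{13m}2\rfloor$ and $\iota_{\rm g}'(G)\ge F_S(U_0)\ge\lceil\frac{13m}2\rceil$.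
\end{proof}

\begin{remark}
The restriction on the added edges enters only through the structure of $G[U_0]$ and \eqref{eq:nbhd}, and some restriction is needed: a new vertex adjacent to all others lets Dominator end the D-game in one move. The second center of $T$ is what keeps the reply $v_i$ legal in types 6 and 7. Were $v_i$ adjacent to a single center $b$, the move $x$ would mark $b$ and leave nothing for $v_i$ to mark. Finally, the weight of a fresh copy cannot be raised in this argument: with weight $\omega$, type~1 has drop $\omega-6$ and type~7 has drop $\omega-\frac92$, the proof needs these to be at most $\frac12$ and $2$, and each condition reads $\omega\le\frac{13}2$.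
\end{remark}

\section{Trees that exceed the bound}\label{sec:trees}

It remains to use the freedom in $\mathcal G_m$: edges among the $v_i$ join the copies into a tree, and the set $R$ adjusts the order.

\begin{proof}[Proof of Corollary~\ref{cor:210}]
The graph $G_m$ lies in $\mathcal G_m$, with $R=\emptyset$. It consists of $m$ disjoint trees joined along a path by $m-1$ edges, so it is a tree of order $15m$; in particular it has no $K_2$-component. By Theorem~\ref{thm:class}, both games on $G_{14}$ last at least $\frac{13\cdot14}{2}=91$ moves, while $\frac37\cdot210=90$. The S-game on $G_7$ lasts at least $\lceil\frac{91}2\rceil=46$ moves, while $\frac37\cdot105=45$.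
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:alln}]
Write $n=30k+r$ with $k=\lfloor n/30\rfloor\ge1$ and $0\le r\le29$, and let $m=2k$. Start from the tree $G_m$ of Corollary~\ref{cor:210}. If $r\ge1$, add a path on a set $R$ of $r$ new vertices and join one of its ends to $v_1$. The result $G$ is a tree of order $15m+r=n$, and $G\in\mathcal G_m$ because all added edges lie within $\{v_1,\dots,v_m\}\cup R$. Each $v_i$ is adjacent to two centers and to at most two further vertices: for $i\ge2$ these are among $v_{i-1}$ and $v_{i+1}$, and for $i=1$ they are $v_2$ and the end of the path on $R$. Centers have degree $3$, and all remaining vertices have degree at most $2$. So the maximum degree is at most $4$. Since $m$ is even, Theorem~\ref{thm:class} gives $\iota_{\rm g}(G)\ge13k$ and $\iota_{\rm g}'(G)\ge13k$.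

(a) For an integer $F$ and a real number $a$, the inequality $F>\lceil a\rceil$ is equivalent to $F-1\ge a$. With $F=13k$ and $a=\frac37(30k+r)$ this reads $91k-7\ge90k+3r$, that is, $k\ge3r+7$. Since $r\le29$, this holds whenever $k\ge94$, hence for all $n\ge30\cdot94=2820$.

(b) For $r=0$ we have $13k=\frac{13}{30}n$, and $\frac{13}{30}-\frac37=\frac{91-90}{210}=\frac1{210}$.

(c) A bound $\iota_{\rm g}(G)\le c\,n(G)+C$ applied to the trees with $r=0$ gives $(\frac{13}{30}-c)\,30k\le C$ for all $k\ge1$, which is impossible when $c<\frac{13}{30}$.
\end{proof}

Let $c^*$ be the best asymptotic constant in a bound $\iota_{\rm g}(G)\le c^*\,n(G)+o(n(G))$ for graphs without $K_2$-components; that is, $c^*=\limsup_{n\to\infty}M(n)/n$, where $M(n)$ is the maximum of $\iota_{\rm g}(G)$ over such graphs of order $n$. The trees of order $30k$ in Theorem~\ref{thm:alln} and the known bound $\iota_{\rm g}(G)\le\frac12n(G)$ together give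
\[
\tfrac{13}{30}\le c^*\le\tfrac12 .
\]
We do not determine the exact value of $c^*$.

\begin{thebibliography}{1}

\bibitem{BDJKR}
Bo\v{s}tjan Bre\v{s}ar, Tanja Dravec, Daniel P. Johnston, Kirsti Kuenzel, and Douglas F. Rall,
\emph{Isolation game on graphs},
arXiv:2409.14180 (2024).

\end{thebibliography}
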